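# Merging two additively weighted Voronoi diagrams takes $\Omega(n\log n)$ comparisons

## 1. One weighted point against a row of unweighted points

**Weighted points and their diagrams.** A weighted point is a point $p$ of the plane together with a real weight $w(p)$. The additively weighted distance from $z$ to $p$ is
$$f_p(z)=|zp|+w(p),$$
where $|zp|$ is the Euclidean distance. For a finite set $S$ of weighted points, the diagram $\mathrm{VD}(S)$ divides the plane according to which site $p\in S$ has the smallest $f_p(z)$. Write $V(p)=\{z: f_p(z)\le f_{p'}(z)\text{ for all }p'\in S\}$ for the closed cell of $p$. A large weight is a handicap: the site wins less territory.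

Three elementary facts will be used.

* Each $f_p$ is 1-Lipschitz, and so is a minimum of such functions.
* The open cell $\{z:f_p(z)<f_{p'}(z)\text{ for all }p'\ne p\}$ is star-shaped around $p$: if $z'$ lies on the segment $zp$, then $f_p(z')=f_p(z)-|zz'|$, while $f_{p'}(z')\ge f_{p'}(z)-|zz'|$. So it is connected, and each site has at most one face.
* Take two sites $p,q$ with $c=w(q)-w(p)\geq 0$ and $\ell=|pq|$. The tie set is $\{z:|zp|-|zq|=c\}$. If $0<c<\ell$, it is a branch of a hyperbola with foci $p,q$, bending around $q$. It separates the open set $\{|zp|-|zq|>c\}$, which contains $q$, from the open set $\{|zp|-|zq|<c\}$, and its two ends go to infinity in the two directions that make the angle $\arccos(c/\ell)$ with $q-p$. If $c\ge \ell$, then $f_p(z)\le |zq|+\ell+w(p)\le f_q(z)$ for every $z$, so $q$ never wins strictly.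

For example, let $p=(0,0)$ have weight $0$ and $q=(3,0)$ have weight $1$. The tie set $|zp|-|zq|=1$ crosses the segment $pq$ at $(2,0)$ and bends around $q$. If the weight of $q$ is raised to $3$ or more, its open cell becomes empty.

**The merging question.** Suppose that we hold $\mathrm{VD}(S_a)$ and $\mathrm{VD}(S_b)$ explicitly, as planar subdivisions (say doubly connected edge lists, with a vertex at infinity for unbounded edges). Each face is labelled by a reference to its site, and the coordinates and weights of the sites are stored as real numbers. We want the same kind of description of $\mathrm{VD}(S_a\cup S_b)$. How much work is needed?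

**The machine.** We use the real RAM. Real registers support any fixed set of real-valued operations ($+,-,\times,/,\sqrt{\ }$, or others) in unit time. Integers and pointers are stored separately and used for indexing. Real data influence control flow, integers and pointers only through comparisons of two reals, with outcome $<$, $=$ or $>$. In particular there is no floor function. The integers and pointers of an input or output (subdivision and labels) will be called its *pointer part*.

**The easy case.** Let $S_a$ be a "comb" of $k\ge 2$ points of weight $0$:
$$a_i=(0,i),\quad 1\le i\le k,\qquad f_A(z)=\min_i|za_i| .$$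
Its diagram consists of the lines $y=i+\frac12$, $1\le i\le k-1$. Let $S_b=\{q\}$ be a single weighted point. Its diagram is the whole plane with one label, so its pointer part tells us nothing. We want to choose $q$ so that its cell in the merged diagram is a small island between the heights of two consecutive comb points. Then the output announces in which of the $k-1$ gaps $q$ lies.

The weight must be chosen with care. Let $q=(X,j+\frac12)$ have weight $w$.

* If $w\ge\sqrt{X^2+\frac14}=|qa_j|$, then $q$ never wins strictly.
* If $w<X$, then at each height $i$ we have $f_q(x,i)-x\to w-X<0$ as $x\to\infty$. So $q$ beats the whole comb far to the right at the height of every comb point, and its cell leaks out of the gap.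

The useful window is between $X$ and $\sqrt{X^2+\frac14}\approx X+\frac1{8X}$, and we take $w=X+\frac1{16X}$, near its middle. The lemma allows a little slack in the height of $q$; the slack is used only in Section 7.

**Lemma 1 (island).** Let $X\ge1$, $h=\frac1{16X}$, $w=X+h$, $1\le j\le k-1$. Let $q=(X,y_q)$ have weight $w$, where $y_q=j+\frac12+\delta$ and $|\delta|\le\frac1{32X}$. Put $Q=(\frac12X,3X)\times(j,j+1)$.

1. If $z\notin Q$, then $f_q(z)>f_A(z)$.
2. There is a point $z_0\in Q$ with $f_q(z_0)=|z_0a_j|<|z_0a_i|$ for all $i\ne j$.
3. $0<w<|qa_j|$, so the tie set of $q$ and $a_j$ is a hyperbola branch.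

**Proof of 1.** The purpose is to confine the island. Let $z=(x,y)\notin Q$. Since $|\delta|\le\frac1{32}$, we have $j<y_q<j+1$.

Suppose first that $y\notin(j,j+1)$. Then the segment $zq$ meets one of the lines $y=i$ with $i\in\{j,j+1\}$, at a point $z^*=(x^*,i)$. Since $a_i=(0,i)$ is a comb point and all comb points have abscissa $0$, we have $f_A(z^*)=|x^*|$. On the other hand,
$$f_q(z^*)\ge w+|x^*-X|>X+|x^*-X|\ge|x^*|.$$
Since $z^*$ lies on the segment $zq$ and $f_A$ is 1-Lipschitz,
$$f_q(z)=f_q(z^*)+|zz^*|>f_A(z^*)+|zz^*|\ge f_A(z).$$

Suppose now that $y\in(j,j+1)$. One of $a_j,a_{j+1}$ is within vertical distance $\frac12$ of $z$, so $f_A(z)\le\sqrt{x^2+\frac14}\le|x|+\frac12$. As $z\notin Q$, one of the following holds.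

* If $x<0$: $f_q(z)\ge w+X+|x|>|x|+\frac12\ge f_A(z)$.
* If $0\le x\le\frac X2$: $f_q(z)\ge w+X-x>\frac32X\ge x+X>x+\frac12\ge f_A(z)$.
* If $x\ge3X$: $f_q(z)\ge w+x-X=x+\frac1{16X}>x+\frac1{24X}\ge x+\frac1{8x}\ge\sqrt{x^2+\tfrac14}\ge f_A(z)$, where the fourth relation uses $x\geq 3X$ and the fifth follows by squaring.

**Proof of 2.** The purpose is to find a tie between $q$ and the lower end of its gap. For $0\le s\le\frac12$ let $g_s=(X,j+s)$. Then $f_A(g_s)=|g_sa_j|=\sqrt{X^2+s^2}$, and for $s<\frac12$ the point $a_j$ is the unique nearest comb point. Consider the continuous function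
$$\phi(s)=f_q(g_s)-f_A(g_s)=w+\left|\tfrac12+\delta-s\right|-\sqrt{X^2+s^2}.$$
We have $\phi(0)=h+\frac12+\delta>0$. Also $\phi(\frac12)=w+|\delta|-\sqrt{X^2+\frac14}$, where $w+|\delta|\le X+\frac3{32X}$ and
$$\left(X+\tfrac3{32X}\right)^2=X^2+\tfrac3{16}+\tfrac9{1024X^2}<X^2+\tfrac14 .$$
So $\phi(\frac12)<0$, and there is $s_0\in(0,\frac12)$ with $\phi(s_0)=0$. Take $z_0=g_{s_0}$. It lies in $Q$.

**Proof of 3.** We have $w^2=X^2+\frac18+h^2\le X^2+\frac{33}{256}$, while $|qa_j|^2=X^2+(\frac12+\delta)^2\ge X^2+\left(\frac{15}{32}\right)^2=X^2+\frac{225}{1024}$, which is larger. $\square$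

**A numerical check.** Let $k=3$, $X=1$, $j=1$, $\delta=0$, so $q=(1,\frac32)$ and $w=\frac{17}{16}$. The equation $\phi(s)=0$ reads $\frac{25}{16}-s=\sqrt{1+s^2}$. Squaring gives $\frac{625}{256}-\frac{25}8s=1$, so $s_0=\frac{369}{800}\approx0.461$. On the midline $y=\frac32$ the island begins where $\frac{33}{16}-x=\sqrt{x^2+\frac14}$, that is, at $x=\frac{1025}{1056}\approx0.971$. It ends where $x+\frac1{16}=\sqrt{x^2+\frac14}$, that is, at $x=\frac{63}{32}\approx1.969$. Both lie in $(\frac12,3)$.

To turn this geometry into a lower bound we need one counting lemma, which also serves the general case.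

**Lemma 2 (counting outcomes).** Let a deterministic algorithm be correct on $N$ inputs that have identical pointer parts, and suppose that which of the $N$ inputs was given can be read off from the pointer part of any correct output. Then the $N$ inputs reach $N$ distinct leaves of a ternary tree whose nodes are comparisons. In particular, on some input the algorithm makes at least $\log_3N$ comparisons.

**Proof.** Suppose that two of the inputs produce the same sequence of comparison outcomes. By induction on the number of executed steps, the algorithm executes the same instructions on both, with the same contents of all integer and pointer registers: this holds at the start, and only the outcome of a comparison lets real data affect what follows. So the outputs have the same pointer part, and the inputs coincide. Hence distinct inputs give distinct outcome sequences. None of these is a proper prefix of another: after a common prefix of outcomes both runs are in the same state with respect to control, so either both halt or both make another comparison. They are therefore distinct leaves of a ternary tree. If all have depth at most $T$, then $3^T\ge N$.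 $\square$

**Proposition 3 (one site).** Let $k\ge3$. Merging the diagram of the comb with the diagram of one weighted point requires at least $\log_3(k-1)$ comparisons in the worst case.

**Proof.** Fix $X=1$ and $w=\frac{17}{16}$, and use the $k-1$ inputs $q=(1,j+\frac12)$, $1\le j\le k-1$. Their pointer parts are identical. By Lemma 1.1, $V(q)\subset Q\subset\{j<y<j+1\}$. At such heights $|za_i|>|za_j|$ for $i<j$, so $V(q)$ is disjoint from $V(a_i)$ for $i<j$. By Lemma 1.2, only $q$ and $a_j$ compete near $z_0$, and by Lemma 1.3 their tie set there is an arc of a hyperbola. So the faces of $q$ and $a_j$ share an edge. Thus $j$ is the least $i$ such that the faces labelled $q$ and $a_i$ share an edge. Apply Lemma 2 with $N=k-1$. $\square$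

## 2. From one site to $n$: what the input diagram may give away

Here is the general problem, posed in Bruce W. Brewer and Haitao Wang, "An Improved Algorithm for Shortest Paths in Weighted Unit-Disk Graphs", arXiv:2407.03176 (2024). Let $S_a,S_b$ be sets of $n$ weighted points each, all below the $x$-axis $\ell$. Write $\mathrm{VD}_+$ for the part of a diagram above $\ell$. It is known that $\mathrm{VD}_+(S_a\cup S_b)$ can be built from $\mathrm{VD}_+(S_a)$ and $\mathrm{VD}_+(S_b)$ in $O(n)$ time. Can the complete diagram $\mathrm{VD}(S_a\cup S_b)$ be built from $\mathrm{VD}(S_a)$ and $\mathrm{VD}(S_b)$ in $O(n)$ time?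

The answer is no.

**Theorem 4.** Let $k\ge3$, $n\ge1$. Any algorithm that computes $\mathrm{VD}(S_a\cup S_b)$ from $\mathrm{VD}(S_a),\mathrm{VD}(S_b)$, where $|S_a|=k$, $|S_b|=n$ and all sites lie below the $x$-axis, performs at least $n\log_3(k-1)$ real comparisons in the worst case. With $k=n$ this is $\Omega(n\log n)$; hence there is no $O(n)$-time algorithm.

The natural plan is to repeat Proposition 3 with $n$ sites $q_1,\dots,q_n$, where $q_m$ lies in gap $j(m)$, for every function
$$j:\{1,\dots,n\}\to\{1,\dots,k-1\}.$$
There are $N=(k-1)^n$ such functions, and $\log_3N=n\log_3(k-1)$. Two things change from the case of one site: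

* the islands must not disturb one another;
* $\mathrm{VD}(S_b)$ is no longer a blank plane, and Lemma 2 needs its pointer part to be the same for all $j$.

**A first attempt, and where it stops.** Keep the abscissa $X$ and the weight $w$ of the single site, and put $q_m=(X,y_m)$ with distinct $y_m$. All weights are equal, so $\mathrm{VD}(S_b)$ is a stack of horizontal strips. The order of the strips is the sorted order of the $y_m$, which the pointer part displays up to reversal. So among inputs with the same pointer part, $j$ is monotone along a fixed ordering of the sites, up to reversal. The number of nondecreasing sequences of length $n$ with values in $\{1,\dots,k-1\}$ is $\binom{n+k-2}n\le2^{n+k-2}$. So Lemma 2 gives at most $\log_3(2^{n+k-1})=O(n+k)$ comparisons. This loss is real: once the $y_m$ are sorted, merging two sorted lists finds all the gaps with $O(n+k)$ comparisons. The input has told us the order.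

**Hiding the order.** Spread the sites horizontally instead: $q_m=(X_m,y_m)$ with $X_1<X_2<\cdots$. Lemma 1 prescribes the weights $w_m=X_m+h_m$ with $h_m=\frac1{16X_m}$. Then the weight difference of consecutive sites almost equals their horizontal distance $\Delta_m=X_{m+1}-X_m$:
$$w_{m+1}-w_m=\Delta_m-(h_m-h_{m+1}).$$
So the tie curve of $q_m$ and $q_{m+1}$ is a very thin hyperbola branch around $q_{m+1}$, opening to the right. If these branches are nested, the diagram is a chain in the order $q_1,q_2,\dots,q_n$ whatever the $y_m$ are, and it hides the vertical order.

For $n=2$ there is nothing to nest: the diagram is one hyperbola branch with a face on either side. For $n\ge3$ the heights $y_m$ could spoil the nesting, since they tilt the axis of the $m$-th branch by an angle up to about $k/\Delta_m$. We want this tilt to be small compared with the half-opening of the branch. If $X_{m+1}=RX_m$ with $R$ large, the half-opening is about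
$$\sqrt{\frac{2h_m}{\Delta_m}}\approx\frac1{\sqrt8\,\sqrt R\,X_m},\qquad\text{while the tilt is at most about }\frac k{RX_m}.$$
The ratio of tilt to opening is about $\sqrt8\,k/\sqrt R$, so $\sqrt R=16k$ is comfortable. The opening of the next branch is smaller by a further factor of about $R$. This explains the following choice.

**The inputs.** Put $R=256k^2$, so that $\sqrt R=16k$ and $R\ge2304$. For $1\le m\le n$ let
$$X_m=R^m,\qquad h_m=\frac1{16X_m},\qquad w_m=X_m+h_m .\tag{1}$$

* $S_a=\{a_1,\dots,a_k\}$ with $a_i=(0,i)$ and weight $0$.
* $S_b^{\,j}=\{q_1,\dots,q_n\}$ with $q_m=(X_m,y_m)$, $y_m=j(m)+\frac12$, and weight $w_m$.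

To place all sites below the $x$-axis, translate everything by $(0,-(k+1))$. This changes nothing in the arguments, so we keep the untranslated coordinates. Write $f_m(z)=|zq_m|+w_m$.

## 3. A chain of nested hyperbola branches

In this section the $y_m$ are any reals with $|y_m-y_{m'}|\le k$ for all $m,m'$. For the inputs above this holds, since all $y_m$ lie in $(1,k)$.

**Proposition 5.** $\mathrm{VD}(S_b)$ has no finite vertices. It consists of $n-1$ pairwise disjoint, nested, unbounded arcs $e_1,\dots,e_{n-1}$, where $e_m$ separates the faces of $q_m$ and $q_{m+1}$. This labelled subdivision, including the cyclic order of the ends at infinity, is the same for all such $y_1,\dots,y_n$.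

**Notation.** For $1\le m<n$ let
$$\Delta_m=X_{m+1}-X_m=R^m(R-1)\ge\tfrac12R^{m+1},\qquad c_m=w_{m+1}-w_m=\Delta_m-(h_m-h_{m+1}),$$
let $\ell_m=|q_mq_{m+1}|$, and let $d_m$ be the unit vector along $q_{m+1}-q_m$. Since the heights differ by at most $k$,
$$\Delta_m\le\ell_m\le\sqrt{\Delta_m^2+k^2}\le\Delta_m+\frac{k^2}{2\Delta_m}.\tag{2}$$
As $0<h_m-h_{m+1}<1<\Delta_m$, we have $0<c_m<\Delta_m\le\ell_m$. Hence $\beta_m=\arccos(c_m/\ell_m)\in(0,\frac\pi2)$ is defined. Let
$$D_m=\{z:f_{m+1}(z)\le f_m(z)\}=\{z:|zq_m|-|zq_{m+1}|\ge c_m\}.$$
By the recalled fact on hyperbolas, $D_m$ is the closed region on the side of $q_{m+1}$ of the hyperbola branch $e_m=\{f_m=f_{m+1}\}$, and $\operatorname{int}D_m=\{f_{m+1}<f_m\}$. Finally let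
$$C(p;d,\beta)=\{p+tu:\ t\ge0,\ |u|=1,\ \angle(u,d)\le\beta\}$$
be the cone with apex $p$, axis $d$ and half-angle $\beta$.

The plan is to trap $D_m$ between two cones with the same axis and half-angle, an outer one with apex $q_m$ and an inner one with apex $q_{m+1}$. Then nesting of regions reduces to comparing two cones with the same apex.

**Step 1: an outer cone, $D_m\subset C(q_m;d_m,\beta_m)$.** This bounds $D_m$ from outside. Let $z\in D_m$. Then $z\ne q_m$, because at $q_m$ the difference $|zq_m|-|zq_{m+1}|$ is $-\ell_m<c_m$. Put $v=(z-q_m)/|zq_m|$. Then
$$|zq_{m+1}|\ge(z-q_{m+1})\cdot v=(z-q_m)\cdot v-\ell_m\,d_m\cdot v=|zq_m|-\ell_m\cos\angle(v,d_m).$$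
Hence $c_m\le|zq_m|-|zq_{m+1}|\le\ell_m\cos\angle(v,d_m)$, that is, $\angle(v,d_m)\le\beta_m$.

**Step 2: an inner cone, $C(q_{m+1};d_m,\beta_m)\subset\operatorname{int}D_m$.** This bounds $D_m$ from inside. Let $z=q_{m+1}+tu$ with $|u|=1$ and $\angle(u,d_m)\le\beta_m$. If $t=0$, then $|zq_m|-|zq_{m+1}|=\ell_m>c_m$. If $t>0$, then
$$|zq_m|\ge(z-q_m)\cdot u=t+\ell_m\cos\angle(u,d_m)\ge t+\ell_m\cos\beta_m=t+c_m .$$
Suppose that both inequalities are equalities. The first forces $z-q_m=\ell_md_m+tu$ to be parallel to $u$, so $\angle(u,d_m)\in\{0,\pi\}$. The second forces $\angle(u,d_m)=\beta_m\in(0,\frac\pi2)$. These contradict each other. So $|zq_m|>t+c_m=|zq_{m+1}|+c_m$, that is, $f_{m+1}(z)<f_m(z)$.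

**Step 3: comparison of angles.** We show that for $1\le m\le n-2$, with $\varphi_m$ the signed angle from the positive $x$-axis to $d_m$,
$$|\varphi_m|+|\varphi_{m+1}|+\beta_{m+1}<\beta_m .\tag{3}$$

*Tilt.* Since $\Delta_m\ge\frac12R^{m+1}$ and $2k=\frac18\sqrt R$,
$$|\varphi_m|\le|\tan\varphi_m|\le\frac k{\Delta_m}\le2kR^{-m-1}=\tfrac18R^{-m-1/2},\qquad\text{and likewise}\quad|\varphi_{m+1}|\le\tfrac18R^{-m-3/2}.$$

*Lower bound on $\beta_m$.* Using $\frac12\beta^2\ge1-\cos\beta$ and $\ell_m\ge\Delta_m$,
$$\tfrac12\beta_m^2\ge1-\frac{c_m}{\ell_m}\ge1-\frac{c_m}{\Delta_m}=\frac{h_m-h_{m+1}}{\Delta_m}=\frac{\frac1{16}R^{-m-1}(R-1)}{R^m(R-1)}=\tfrac1{16}R^{-2m-1}.$$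
So $\beta_m\ge\frac1{\sqrt8}R^{-m-1/2}>\frac13R^{-m-1/2}$.

*Upper bound on $\beta_{m+1}$.* Since $\Delta_{m+1}\ge\frac12R^{m+2}$, we have $\frac{k^2}{2\Delta_{m+1}}\le k^2R^{-m-2}=\frac1{256}R^{-m-1}$. Also $h_{m+1}=\frac1{16}R^{-m-1}$. By (2), $\ell_{m+1}-c_{m+1}\le\frac{k^2}{2\Delta_{m+1}}+h_{m+1}$, so
$$1-\cos\beta_{m+1}=\frac{\ell_{m+1}-c_{m+1}}{\ell_{m+1}}\le\frac{R^{-m-1}\left(\frac1{256}+\frac1{16}\right)}{\frac12R^{m+2}}=\tfrac{34}{256}R^{-2m-3}\le\tfrac14R^{-2m-3}.$$
From $\sin x\ge\frac{2x}\pi$ on $[0,\frac\pi2]$ we get $1-\cos\beta=2\sin^2\frac\beta2\ge\frac{2\beta^2}{\pi^2}$ on $[0,\pi]$. Hence $\beta_{m+1}\le\frac\pi{\sqrt8}R^{-m-3/2}<2R^{-m-3/2}$.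

*Together.* Since $R\geq 2304$,
$$|\varphi_m|+|\varphi_{m+1}|+\beta_{m+1}\le R^{-m-1/2}\left(\tfrac18+\tfrac1{8R}+\tfrac2R\right)<\tfrac13R^{-m-1/2}<\beta_m .$$

**Step 4: nesting.** By (3), $\angle(d_m,d_{m+1})+\beta_{m+1}\le\beta_m$. So a direction within $\beta_{m+1}$ of $d_{m+1}$ is within $\beta_m$ of $d_m$. With Step 1 (for $m+1$) and Step 2 (for $m$),
$$D_{m+1}\subset C(q_{m+1};d_{m+1},\beta_{m+1})\subset C(q_{m+1};d_m,\beta_m)\subset\operatorname{int}D_m\qquad(1\le m\le n-2).\tag{4}$$
In particular the arcs $e_m$ are pairwise disjoint.

**Step 5: the cells.** We identify each closed cell. Put $D_0=\mathbb R^2$ and $D_n=\emptyset$; then $D_{m+1}\subset\operatorname{int}D_m$ holds for $0\le m\le n-1$. Let $z\in D_{m-1}\setminus D_m$. By nesting, $z\in\operatorname{int}D_i$ for $1\le i\le m-2$, and $z\in D_{m-1}$, so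
$$f_m(z)\le f_{m-1}(z)<f_{m-2}(z)<\dots<f_1(z)$$
(the first inequality is absent if $m=1$). Also $z\notin D_i$ for $i\ge m$, so $f_m(z)<f_{m+1}(z)<\dots<f_n(z)$. So $q_m$ is a nearest site at $z$, and only $q_{m-1}$ can tie with it.

If $z\in D_m\setminus\operatorname{int}D_m=e_m$, then $z\in D_m\setminus D_{m+1}$ by (4). What was just shown, applied to $m+1$, makes $q_{m+1}$ nearest, and $f_m(z)=f_{m+1}(z)$. So $q_m$ is nearest as well, tied with $q_{m+1}$ only, since $z\in\operatorname{int}D_{m-1}$. Conversely, a point outside $D_{m-1}$ has $f_{m-1}<f_m$, and a point in $\operatorname{int}D_m$ has $f_{m+1}<f_m$. Hence the closed cell of $q_m$ is exactly $D_{m-1}\setminus\operatorname{int}D_m$. Its interior is nonempty: $q_m\in\operatorname{int}D_{m-1}$ (Step 2 with $t=0$), and $q_m\notin D_m$.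

So three sites never tie for nearest, there are no finite vertices, and the edges are the arcs $e_m$, each between the faces of $q_m$ and $q_{m+1}$.

**Step 6: the ends at infinity.** It remains to see that their cyclic order is fixed. The two ends of $e_m$ go to infinity in the directions with angles $\varphi_m\pm\beta_m$. By (3),
$$\varphi_1-\beta_1<\varphi_2-\beta_2<\dots<\varphi_{n-1}-\beta_{n-1}<\varphi_{n-1}+\beta_{n-1}<\dots<\varphi_2+\beta_2<\varphi_1+\beta_1,$$
and the total spread is $2\beta_1<\pi$. So the counterclockwise order of the ends is always: lower ends of $e_1,\dots,e_{n-1}$, then upper ends of $e_{n-1},\dots,e_1$. $\square$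

## 4. The islands in the merged diagram

We now merge the chain with the comb. To serve Section 7 as well, we allow
$$y_m=j(m)+\tfrac12+\delta_m,\qquad|\delta_m|\le\frac1{32X_n}.\tag{5}$$
Then $|\delta_m|\le\frac1{32X_m}$, and all $y_m$ lie in $(1,k)$, so both Lemma 1 (with $X=X_m\ge1$) and Proposition 5 apply. Let $V(\cdot)$ denote closed cells of $\mathrm{VD}(S_a\cup S_b)$, and let
$$Q_m=\left(\tfrac12X_m,3X_m\right)\times(j(m),j(m)+1).$$

**Proposition 6.** Under (5),
$$j(m)=\min\{i:\text{ the faces labelled }q_m\text{ and }a_i\text{ share an edge in }\mathrm{VD}(S_a\cup S_b)\}\qquad(1\le m\le n).\tag{6}$$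

**Step 1: the islands are confined and disjoint.** The aim is to keep the sites of $S_b$ from interfering with one another. By Lemma 1.1, $f_m>f_A$ outside $Q_m$, so $V(q_m)\subset Q_m$. The $Q_m$ are pairwise disjoint, because $3X_m<\frac12RX_m=\frac12X_{m+1}$.

**Step 2: the faces of $q_m$ and $a_{j(m)}$ share an edge.** This puts $j(m)$ into the set in (6). Write $j=j(m)$ and take $z_0\in Q_m$ from Lemma 1.2. There $f_m(z_0)=|z_0a_j|=f_A(z_0)$, and $|z_0a_i|>|z_0a_j|$ for $i\ne j$. For $m'\ne m$ we have $z_0\notin Q_{m'}$ by Step 1, so $f_{m'}(z_0)>f_A(z_0)$ by Lemma 1.1. By continuity, in a neighborhood of $z_0$ only $q_m$ and $a_j$ compete. By Lemma 1.3 their tie set is a hyperbola branch, with $q_m$ winning on one side and $a_j$ on the other. The arc of this branch near $z_0$ therefore lies on a common edge of the two faces.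

**Step 3: no edge with a lower comb point.** This makes $j(m)$ the minimum. Every $z\in V(q_m)\subset Q_m$ has height strictly between $j$ and $j+1$, so $|za_i|>|za_j|$ for $i<j$, and $z\notin V(a_i)$. Hence $V(q_m)$ and $V(a_i)$ are disjoint for $i<j$. $\square$

## 5. Proof of Theorem 4

Consider the $N=(k-1)^n$ inputs $(S_a,S_b^{\,j})$ with $y_m=j(m)+\frac12$, translated below the $x$-axis. The diagram $\mathrm{VD}(S_a)$ does not depend on $j$. By Proposition 5 the labelled combinatorial structure of $\mathrm{VD}(S_b^{\,j})$ does not depend on $j$ either, so we may write down all $N$ inputs with identical pointer parts; they differ only in the values of real registers. By (6), the pointer part of any correct output determines $j$. Lemma 2 gives some input with at least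
$$\log_3N=n\log_3(k-1)$$
comparisons. For $k=n$ this is $n\log_3(n-1)=\Omega(n\log n)$, which is not $O(n)$. $\blacksquare$

**Why this does not conflict with the linear-time merge above $\ell$.** After the translation by $(0,-(k+1))$, every $Q_m$ lies below $\ell$, since its heights before translation are less than $k$. So the cells $V(q_m)$ are invisible in $\mathrm{VD}_+$, and the part of the output that carries the information about $j$ is missing there.

**What the model contributes.** The proof of Lemma 2 uses the absence of real-to-integer conversion. With a floor function one would compute $j(m)=\lfloor y_m\rfloor$ for these inputs without any comparison, and the induction in that proof would break.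

## 6. A matching upper bound, restricted inputs, and random coins

**Tightness.** Fortune's sweepline algorithm (S. Fortune, *A sweepline algorithm for Voronoi diagrams*, Algorithmica 2 (1987) 153–174) builds the diagram of $2n$ additively weighted points from scratch in $O(n\log n)$ time. So merging two $n$-site diagrams has complexity exactly $\Theta(n\log n)$. More generally, let $|S_a|=k\ge3$, $|S_b|=n$ and $n^\varepsilon\le k\le n$ with $\varepsilon>0$ fixed. From scratch the diagram costs $O(n\log n)$. On the other side $k-1\ge\sqrt k$, so $n\log_3(k-1)\ge\frac\varepsilon2n\log_3n$. The lower bound is again tight up to a constant factor.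

**Restricted inputs.** The bound of Theorem 4 holds even if all of the following are true.

* $S_a$ is unweighted and is the fixed collinear set $\{(0,1),\dots,(0,k)\}$ (translated), known in advance.
* The $x$-coordinates and weights of $S_b$ are fixed and known, and $S_b$ is given sorted by $x$ and by weight.
* $\mathrm{VD}(S_a)$ and $\mathrm{VD}(S_b)$ have no vertices.

Indeed, our inputs have these properties, and all this information is independent of $j$. Moreover the bound counts comparisons only, so all other real operations may be free and of any kind.

**Proposition 7 (randomized algorithms).** Let $k\ge3$, $n\ge1$.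

1. A Las Vegas algorithm for the merging problem (always correct, halting with probability one) makes at least $n\log_3(k-1)$ comparisons in expectation on some input.
2. If a Monte Carlo algorithm makes at most $T$ comparisons and succeeds on each input with probability at least $\frac12$, then $T\ge n\log_3(k-1)-\log_32$.

**Proof of 1.** Let $N=(k-1)^n$ and fix the coins, so that the algorithm is deterministic and (outside an event of probability zero) halts on our $N$ inputs. By Lemma 2 the inputs reach distinct leaves of a ternary tree, at depths $\lambda_j$ say, and Kraft's inequality gives $\sum_j3^{-\lambda_j}\le1$. By Jensen's inequality for the convex function $t\mapsto3^{-t}$,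
$$3^{-\frac1N\sum_j\lambda_j}\le\frac1N\sum_j3^{-\lambda_j}\le\frac1N ,$$
so the average depth over uniform $j$ is at least $\log_3N$. This holds for almost every fixing of the coins. Averaging over coins and exchanging the two averages, some $j$ has expected depth at least $\log_3N=n\log_3(k-1)$.

**Proof of 2.** The expected number of our $N$ inputs on which the algorithm is correct is at least $N/2$. So some fixing of the coins is correct on at least $N/2$ of them. Lemma 2 applied to these gives $3^T\ge N/2$. $\square$

## 7. Output labels given only as real coordinates

In Lemma 2 it mattered that output labels are references. Suppose instead that the label of an output face is just a real triple, the coordinates and the weight of its site. Then two inputs can follow the same computation path, with the same output subdivision, and still receive different labels, because the labels are real registers. The remedy is to let the heights vary over open sets and to use that real registers hold rational functions of them.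

**Theorem 8.** Suppose that output labels are real triples (coordinates and weight), not references, and that the real operations are $+,-,\times,/$. Then the bound $T\ge n\log_3(k-1)$ of Theorem 4 still holds for algorithms making at most $T$ comparisons.

**Step 1: open families of inputs.** We replace each input by a box of inputs with the same properties. Put $\tau=\frac1{32X_n}$, and for each $j$ let $y=(y_1,\dots,y_n)$ range over the open box
$$U_j=\prod_{m=1}^n\left(j(m)+\tfrac12-\tau,\ j(m)+\tfrac12+\tau\right).$$
Every $y\in U_j$ satisfies (5). So the pointer part of the input is the same for all $y\in\bigcup_jU_j$ (Proposition 5), and (6) holds for each $y\in U_j$ (Proposition 6). The input reals are fixed constants, except for the heights $y_1,\dots,y_n$. As before we suppress the translation, which only shifts heights by the known constant $k+1$.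

**Step 2: an open set of inputs on one path.** We want to compare outputs along a single computation path, on an open set. Since all these inputs have the same pointer part, the computation is described by one ternary tree with at most $3^T$ paths. On each path followed by some input, the finite sequence of instructions is fixed, so every computed real is a fixed rational function $P/P'$ of $y$, where $P'$ does not vanish at the inputs that follow the path. A comparison of two such reals is a condition on the sign of a rational function $P/P'$, equivalently on the sign of the polynomial $PP'$. Thus the set $A_\lambda$ of all $y\in\bigcup_jU_j$ following the path $\lambda$ is given by finitely many polynomial sign conditions (including that the denominators are nonzero). There are two kinds of path.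

* Some condition is an equation $G=0$ with $G$ a polynomial that is not identically zero. Then $A_\lambda$ lies in the zero set of $G$, which has measure zero.
* Otherwise all conditions are strict inequalities, conditions $G\ne0$, or identities that always hold. Then $A_\lambda$ is open.

The finitely many sets $A_\lambda$ cover $U_j$, which has positive measure. So some path of the second kind meets $U_j$. Choose one, call it $\lambda(j)$, and let $O=A_{\lambda(j)}\cap U_j$, a nonempty open set.

**Step 3: the labels on $O$ are constants or variables.** We recover the identity of each face from the path alone. On the path $\lambda(j)$ the output subdivision is fixed, and the second label coordinate of each output face $F$ is a fixed rational function $r_F$ of $y$. For $y\in O$ the output is correct, so $r_F(y)\in\{1,\dots,k,y_1,\dots,y_n\}$. Hence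
$$\prod_{i=1}^k(r_F-i)\cdot\prod_{m=1}^n(r_F-y_m)=0\quad\text{on }O.$$
A rational function vanishing on a nonempty open set is zero, and the field of rational functions has no zero divisors. So $r_F$ equals, as a rational function, one of the constants $i$ or one of the variables $y_m$. These $k+n$ rational functions are pairwise different, so exactly one alternative holds, and it depends only on the path.

**Step 4: the path determines $j$.** Pick $y\in O$ with pairwise distinct coordinates; this is possible because $O$ is open and nonempty, while the hyperplanes $y_m=y_{m'}$ have empty interior. No $y_m$ is an integer, because $\tau<\frac12$. So at this $y$ all sites have different second coordinates, and the face of $a_i$ is the one with $r_F=i$, while the face of $q_m$ is the one with $r_F=y_m$. Thus $\lambda(j)$ alone tells which faces belong to $a_i$ and to $q_m$, and which of them share edges. By (6) at this $y$, it determines $j$.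

So $j\mapsto\lambda(j)$ is injective from a set of $(k-1)^n$ elements to a set of at most $3^T$ paths. Hence $3^T\ge(k-1)^n$, that is, $T\ge n\log_3(k-1)$. $\blacksquare$
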